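\title{Skew braces whose multiplicative group is a power of a simple group}

\begin{abstract}
Let $S$ be a finite nonabelian simple group and let $m(S)$ be the smallest index of a proper subgroup of $S$. We show that every skew brace with multiplicative group $S^n$ has additive group isomorphic to $S^n$ if and only if $n\le m(S)$. For $n>m(S)$ the counterexamples come from wreath products; for instance, $A_5\wr A_5$ is the additive group of a skew brace with multiplicative group $A_5^6$. The proof for $n\le m(S)$ uses published consequences of the classification of finite simple groups. For arbitrary $n$ the additive group is never solvable, and it is perfect if $S\not\cong PSL_2(7)$.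
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{skew brace} is a triple $(B,+,\cdot)$ such that $(B,+)$ and $(B,\cdot)$ are groups and
\begin{equation}\label{eq:axiom}
a\cdot(b+c)=a\cdot b-a+a\cdot c\qquad\text{for all }a,b,c\in B .
\end{equation}
The groups $(B,+)$ and $(B,\cdot)$ are the \emph{additive} and the \emph{multiplicative} group of $B$. The additive group need not be abelian. We write $ab$ for $a\cdot b$. Taking $b=c=0$ in \eqref{eq:axiom} gives $a0=a$, so $0$ is the identity of both groups.

The difference between the two operations is measured by the bijections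
\[
\lambda_a\colon B\to B,\qquad \lambda_a(b)=-a+ab ,
\]
for which $ab=a+\lambda_a(b)$. Adding $-a$ on the left of both sides of \eqref{eq:axiom} gives $\lambda_a(b+c)=\lambda_a(b)+\lambda_a(c)$, so $\lambda_a\in\operatorname{Aut}(B,+)$. Moreover
\[
\lambda_a\lambda_b(c)=\lambda_a(-b+bc)=-\lambda_a(b)+\lambda_a(bc)=(-ab+a)+(-a+abc)=\lambda_{ab}(c),
\]
so $a\mapsto\lambda_a$ is a homomorphism from $(B,\cdot)$ to $\operatorname{Aut}(B,+)$.

Every group $(B,+)$ carries two skew braces that one can write down at once: the \emph{trivial} one, $ab=a+b$, where every $\lambda_a$ is the identity, and the \emph{opposite} one, $ab=b+a$, where $\lambda_a(b)=-a+b+a$. In both, the two groups are isomorphic. In general they are not, and simplicity of the additive group does not help: Example~\ref{ex:factorizations} has additive group $A_5$ and a solvable multiplicative group. Simplicity of the multiplicative group is a different matter. By a result of Byott, if $(B,\cdot)$ is a finite nonabelian simple group, then $(B,+)\cong(B,\cdot)$. The following question is taken from \cite{Damele}.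

\begin{quote}
\textbf{Question.} Let $(B,+,\cdot)$ be a skew brace with $(B,\cdot)\cong S^n$ for a finite nonabelian simple group $S$ and some $n\ge1$. Is $(B,+)\cong(B,\cdot)$?
\end{quote}

One would guess that the answer is yes. It is yes for $n=1$, a direct product of $n$ skew braces with multiplicative group $S$ then has additive group $S^n$, and the image of $\lambda$ can only be a power of $S$. But for large $n$ something can happen that is impossible for $n=1$: one factor $S$ of the multiplicative group can permute, through $\lambda$, the simple factors of a normal subgroup of the additive group. Let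
\[
m(S)=\min\{\,|S:H| \;:\; H \text{ a proper subgroup of } S\,\}.
\]
An action of $S$ on fewer than $m(S)$ points is trivial, since every point stabilizer has index less than $m(S)$. So the permuting factor needs $m(S)$ factors to permute, and $m(S)+1$ factors are needed in all. This count is exactly the threshold.

\begin{theorem}\label{thm:counter}
For every finite nonabelian simple group $S$ and every $n\ge m(S)+1$ there is a skew brace with $(B,\cdot)\cong S^n$ and $(B,+)\not\cong S^n$. For example, there is a skew brace with $(B,\cdot)\cong A_5^6$ and $(B,+)\cong A_5\wr A_5$, the wreath product of degree $5$.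
\end{theorem}

\begin{theorem}\label{thm:rigid}
Let $S$ be a finite nonabelian simple group and let $B$ be a skew brace with $(B,\cdot)\cong S^n$, where $1\le n\le m(S)$. Then $(B,+)\cong S^n$.
\end{theorem}

Thus the answer to the Question is no in general, and for each $S$ it is yes precisely when $n\le m(S)$. A subgroup of index $k>1$ embeds $S$ in the symmetric group $\operatorname{Sym}_k$, which is solvable for $k\le4$; hence $m(S)\ge5$ for all $S$, and $m(A_5)=5$ because $A_4$ has index $5$. So the answer is yes for every $S$ when $n\le5$, and the first failure is at $n=6$.

Beyond the threshold the additive group is still restricted. For $x\in B$ let $t_x$ be the translation $y\mapsto x+y$ of $B$, and consider the following groups of permutations of $B$: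
\begin{equation}\label{eq:groups}
N=\{t_x : x\in B\}\cong(B,+),\qquad L=\{\lambda_a : a\in B\},\qquad \Gamma=\langle N,L\rangle .
\end{equation}
A \emph{chief factor} of a finite group $H$ is a quotient $X/Y$, where $Y<X$ are normal subgroups of $H$ with no normal subgroup of $H$ strictly between them.

\begin{theorem}\label{thm:general}
Let $S$ be a finite nonabelian simple group and let $B$ be a skew brace with $(B,\cdot)\cong S^n$, where $n\ge1$ is arbitrary.
\begin{enumerate}
\item If $(B,+)\not\cong S^n$, then $\Gamma$ has a chief factor $X/Y\cong T^r$ with $X\le N$, where $T$ is a nonabelian simple group, $S$ embeds in $T$, and $m(S)\le r<n$.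
\item $(B,+)$ is not solvable.
\item If $S\not\cong PSL_2(7)$, then $(B,+)$ is perfect.
\end{enumerate}
\end{theorem}

Theorem~\ref{thm:counter} is self-contained and is proved in Section~\ref{sec:counter}. Theorems~\ref{thm:rigid} and~\ref{thm:general} use results that depend on the classification of finite simple groups, listed in Section~\ref{sec:background}. Section~\ref{sec:gamma} reduces them to one statement that holds for every $n$: if no nonabelian chief factor of $\Gamma$ has several simple factors to be permuted, then $(B,+)\cong S^n$ (Proposition~\ref{prop:main}). Section~\ref{sec:models} shows the two mechanisms of its proof for $S=A_5$, and Sections~\ref{sec:affine}--\ref{sec:chain} carry out the proof.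

\section{Exact factorizations and the counterexamples}\label{sec:counter}

A group that is a product of two subgroups with trivial intersection is the additive group of a skew brace: one subgroup multiplies from the left and the other from the right.

\begin{lemma}\label{lem:exact}
Let $K$ be a group, written multiplicatively, with subgroups $A$ and $C$ such that $K=AC$ and $A\cap C=1$. For $x=ac$ with $a\in A$, $c\in C$, and for $y\in K$, put $x\circ y=ayc$. Then $K$, with its own operation as addition and $\circ$ as multiplication, is a skew brace, and $(K,\circ)\cong A\times C$.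
\end{lemma}

\begin{proof}
If $ac=a'c'$, then $a'^{-1}a=c'c^{-1}\in A\cap C=1$. So each $x\in K$ has a unique expression $x=ac$, and $\circ$ is well defined. Since $(ac)\circ(a'c')=(aa')(c'c)$, the bijection $A\times C\to K$, $(a,c)\mapsto ac^{-1}$, satisfies
\[
(ac^{-1})\circ(a'c'^{-1})=(aa')(cc')^{-1},
\]
so it carries the group law of $A\times C$ to $\circ$. For $x=ac$ and $y,z\in K$,
\[
(x\circ y)\,x^{-1}\,(x\circ z)=(ayc)(c^{-1}a^{-1})(azc)=a\,yz\,c=x\circ(yz),
\]
which is \eqref{eq:axiom}.
\end{proof}

In this skew brace $\lambda_{ac}(y)=(ac)^{-1}ayc=c^{-1}yc$: the group $L$ consists of the conjugations by elements of $C$.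

\begin{example}\label{ex:factorizations}
The choices $C=1$ and $A=1$ give the trivial and the opposite skew brace on $K$. For $K=A_5$, $A=A_4$ and $C=\langle(1\,2\,3\,4\,5)\rangle$ the orders $12$ and $5$ are coprime with product $60$, so the lemma gives a skew brace with additive group $A_5$ and multiplicative group $A_4\times C_5$.
\end{example}

To prove Theorem~\ref{thm:counter} we need a group other than $S^n$ that factorizes exactly into two powers of $S$. Here and throughout the paper we use the following standard fact: every normal subgroup of a direct product $T_1\times\dots\times T_s$ of nonabelian simple groups is a \emph{subproduct} $\prod_{j\in J}T_j$. Consequently the minimal normal subgroups of such a product are the $T_j$, it has no nontrivial solvable normal subgroup, and every normal subgroup and every quotient of $S^n$ is a (possibly trivial) power of $S$.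

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Let $m=m(S)$. Then $S$ acts transitively on the $m$ cosets of a subgroup of index $m$. Form the wreath product $W=S^m\rtimes C$, where $C\cong S$ permutes the $m$ coordinates of the base group $S^m$ by this action. Let $n\ge m+1$ and put
\[
K=S^{n-m-1}\times W,\qquad A=S^{n-m-1}\times S^m .
\]
Then $K=AC$ and $A\cap C=1$, so by Lemma~\ref{lem:exact} there is a skew brace with additive group $K$ and multiplicative group $A\times C\cong S^n$.

A normal subgroup of $K$ contained in the base group $S^m$ is a subproduct of $S^m$ whose set of coordinates is invariant under $C$. As $C$ is transitive on the coordinates, it is $1$ or $S^m$. So the base group is a minimal normal subgroup of $K$, and it is not simple because $m\ge2$. All minimal normal subgroups of $S^n$ are simple, so $K\not\cong S^n$. For $S=A_5$ and $n=6$ we have $m=5$ and $K=W=A_5\wr A_5$.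
\end{proof}

\section{Background}\label{sec:background}

All groups from now on are finite. A group is \emph{perfect} if it equals its commutator subgroup. Quotients of perfect groups and groups generated by perfect subgroups are perfect, and a solvable perfect group is trivial. For subgroups $A,C$ of a group, $|AC|=|A||C|/|A\cap C|$.

\subsection{Textbook facts}

\begin{enumerate}
\item[(T1)] \emph{Chief factors.} A chief factor of $H$ is isomorphic to $T^r$ with $T$ simple; so it is either an elementary abelian $p$-group or a power of a nonabelian simple group. A \emph{chief series} is a chain of normal subgroups of $H$ from $1$ to $H$ whose consecutive quotients are chief factors. Every chain of normal subgroups refines to a chief series, and any two chief series have the same factors up to isomorphism and order (Jordan--H\"older). For $T$ nonabelian simple, automorphisms of $T^r$ permute the $r$ factors, and $\operatorname{Aut}(T^r)=\operatorname{Aut}(T)\wr\operatorname{Sym}_r$.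
\item[(T2)] \emph{Transitive actions.} Let $H$ act transitively on $\Omega$. The orbits of a normal subgroup of $H$ all have the same length, which divides $|\Omega|$. If $|\Omega|$ is a power of a prime $p$, every subgroup of $H$ of index prime to $p$ is transitive on $\Omega$.
\item[(T3)] \emph{Diagonalization.} An abelian subgroup of $GL_d(\overline{\mathbb F}_p)$ of order prime to $p$ is diagonalizable. Hence, for a prime $\ell\ne p$, an elementary abelian $\ell$-subgroup of $GL_d(\overline{\mathbb F}_p)$ has rank at most $d$, and one of $SL_d(\overline{\mathbb F}_p)$ has rank at most $d-1$. Further, let $U\neq1$ be an abelian subgroup of order prime to $p$ of a group $X$ with a faithful representation of degree $d$ over $\overline{\mathbb F}_p$. Some nontrivial character $U\to\overline{\mathbb F}_p^{\times}$ has a nonzero eigenspace, and $N_X(U)$ permutes the eigenspaces of $U$. So $d$ is at least the length of the shortest $N_X(U)$-orbit on the nontrivial characters of $U$.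
\item[(T4)] \emph{Unipotent actions.} Let $V$ be a finite-dimensional vector space in characteristic $p$. A finite subgroup of $GL(V)$ that stabilizes a flag from $0$ to $V$ and acts trivially on its factors is a $p$-group. If a $p$-group $Q$ acts linearly on $V\ne0$, then the span $[V,Q]$ of the vectors $\sigma v-v$ $(\sigma\in Q,\ v\in V)$ is a proper subspace.
\item[(T5)] \emph{Direct products.} Over an algebraically closed field, an irreducible module for $X_1\times\dots\times X_k$ is a tensor product of irreducible modules for the $X_j$.
\item[(T6)] \emph{Extensions.} A normal subgroup whose order is prime to its index has a complement (Schur--Zassenhaus). Let $M(H)=H^2(H,\mathbb C^\times)$ be the Schur multiplier of $H$. If $U$ is perfect and $Z$ is a central subgroup of $U$, then $Z$ is a quotient of $M(U/Z)$.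
\end{enumerate}

\subsection{Results on simple groups}

\begin{enumerate}
\item[(F1)] (Schreier conjecture, a consequence of the classification.) For $T$ simple, $\operatorname{Out}(T)=\operatorname{Aut}(T)/\operatorname{Inn}(T)$ is solvable.
\item[(F2)] (Guralnick \cite{Guralnick}.) If a nonabelian simple group $X$ has a subgroup of index $p^a>1$ with $p$ prime, then one of the following holds: $X\cong A_k$, $k=p^a$; $X\cong PSL_k(q)$, $p^a=(q^k-1)/(q-1)$; $X\cong PSL_2(11)$, $p^a=11$; $X\cong M_{11}$, $p^a=11$; $X\cong M_{23}$, $p^a=23$; $X\cong PSU_4(2)\cong PSp_4(3)$, $p^a=27$.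
\item[(F3)] Baddeley and Praeger \cite{BP} classify the factorizations $T=AC$ of a simple group $T$ by proper subgroups such that $|T|$, $|A|$, $|C|$ have the same prime divisors. The only entries in which $A$ and $C$ are direct powers of one and the same nonabelian simple group $S$ have $A\cong C\cong S$ and
\[
(T,S)=(A_6,A_5),\quad (M_{12},M_{11})\quad\text{or}\quad (P\Omega_8^+(q),\Omega_7(q)).
\]
In the last case $A\cap C\cong G_2(q)$; see Kleidman \cite{Kleidman} and Liebeck, Praeger and Saxl \cite{LPS}.
\item[(F4)] The Schur multipliers of $A_5$, $A_6$, $PSL_2(7)$, $M_{11}$, $M_{12}$ have orders $2$, $6$, $2$, $1$, $2$. For perfect groups, $M(H_1\times H_2)\cong M(H_1)\times M(H_2)$.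
\item[(F5)] (From the ATLAS.) A subgroup of order $660$ of $M_{11}$ is isomorphic to $PSL_2(11)$. The group $PSU_4(2)$ has a subgroup $2^4{:}A_5$, a semidirect product $\mathbb F_2^4\rtimes A_5$, in which $A_5$ acts irreducibly on $\mathbb F_2^4$.
\end{enumerate}

We also use the orders $|PSL_2(7)|=168$, $|M_{11}|=7920$, $|M_{12}|=95040$ and, with $\epsilon=\gcd(2,q-1)$,
\[
|\Omega_7(q)|=\frac{q^9(q^2-1)(q^4-1)(q^6-1)}{\epsilon},\qquad
|P\Omega_8^+(q)|=\frac{q^{12}(q^2-1)(q^4-1)^2(q^6-1)}{\epsilon^2}.
\]
The group $G_2(q)$ is simple for $q\ge3$, and the commutator subgroup $G_2(2)'\cong PSU_3(3)$ is simple.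

\section{The group $\Gamma$ and its chief factors}\label{sec:gamma}

From now on $B$ is a skew brace with $(B,\cdot)\cong S^n$, where $S$ is nonabelian simple and $n\ge1$. The two groups of $B$ share only their underlying set, and to compare them we place both inside the group $\Gamma$ of \eqref{eq:groups}. Since $t_a\lambda_a(y)=a+\lambda_a(y)=ay$, the set
\[
G=\{t_a\lambda_a : a\in B\}
\]
is the group of left multiplications of $(B,\cdot)$. It is isomorphic to $S^n$ and acts regularly on $B$.

\begin{lemma}\label{lem:setup}
The subgroup $N$ is normal in $\Gamma$, and
\[
\Gamma=NL=GL,\qquad N\cap L=G\cap L=1 .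
\]
Moreover $\Gamma/N\cong L\cong S^{n'}$ for some $0\le n'\le n$, and $\Gamma$ is perfect.
\end{lemma}

\begin{proof}
For $\lambda\in L$ we have $\lambda t_x\lambda^{-1}=t_{\lambda(x)}$, so $L$ normalizes $N$ and $\Gamma=NL$. The group $L$ fixes $0$, while in the regular groups $N$ and $G$ only the identity fixes $0$; so both intersections are trivial. From $t_x\lambda_a=(t_x\lambda_x)(\lambda_x^{-1}\lambda_a)$ we get $\Gamma=GL$. The group $L$ is a quotient of $(B,\cdot)\cong S^n$, hence a power of $S$, and $\Gamma$ is generated by the perfect groups $G$ and $L$.
\end{proof}

So $\Gamma$ is a product of two powers of $S$, and we want to identify its normal subgroup $N$. The first step is to see which nonabelian simple groups can occur in $\Gamma$.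

\begin{lemma}\label{lem:embed}
If $T^r$ is a nonabelian chief factor of $\Gamma$, with $T$ simple, then $S$ embeds in $T$.
\end{lemma}

\begin{proof}
Let the chief factor be $X/Y$, and let $\bar\Gamma\le\operatorname{Aut}(T)\wr\operatorname{Sym}_r$ be the group of automorphisms of $X/Y$ induced by conjugation by $\Gamma$. It contains the inner automorphisms, which form a copy of $T^r$, and $\bar\Gamma=\bar G\bar L$, where the images $\bar G$, $\bar L$ of $G$, $L$ are powers of $S$. Let $\pi\colon\bar\Gamma\to\operatorname{Sym}_r$ be the action on the $r$ simple factors.

Suppose that $\pi$ is injective on both $\bar G$ and $\bar L$. Then $\bar\Gamma$ is too small to contain $T^r$. Indeed, let $p$ be an odd prime dividing $|T|$ (one exists, since $T$ is not a $2$-group), and let $\nu_p$ be the $p$-adic valuation. As $|\bar\Gamma|$ divides $|\bar G||\bar L|$ and $\nu_p(r!)=\sum_{i\ge1}\lfloor r/p^i\rfloor<r/(p-1)$,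
\[
r\le \nu_p(|T|^r)\le \nu_p(|\bar G|)+\nu_p(|\bar L|)\le 2\nu_p(r!)<\frac{2r}{p-1}\le r ,
\]
a contradiction. So $\ker\pi$ meets $\bar G$ or $\bar L$ in a nontrivial normal subgroup, and therefore contains a subgroup $S_0\cong S$. Now $\ker\pi\le\operatorname{Aut}(T)^r$, and the projection of $S_0$ to some coordinate is nontrivial, hence injective. This embeds $S$ in $\operatorname{Aut}(T)$. The image of $S$ in $\operatorname{Out}(T)$ is perfect, and solvable by (F1), hence trivial. So $S$ embeds in $\operatorname{Inn}(T)\cong T$.
\end{proof}

\begin{lemma}\label{lem:range}
Suppose that $(B,+)\not\cong S^n$, and let $T^r$ be a nonabelian chief factor of $\Gamma$ with $T$ simple and $r>1$. Then $T^r\cong X/Y$ for a chief factor $X/Y$ with $X\le N$, and $m(S)\le r<n$.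
\end{lemma}

\begin{proof}
By (T1), $T^r$ is isomorphic to a factor $X/Y$ of a chief series through $N$. The factors above $N$ are chief factors of $\Gamma/N\cong S^{n'}$ and are simple, so $X\le N$. By Lemma~\ref{lem:embed}, $|S|^r\le|T|^r\le|N|=|S|^n$, so $r\le n$. If $r=n$, equality holds throughout; then $T\cong S$, $X=N$, $Y=1$ and $N\cong S^n$, which is excluded. So $r<n$. Suppose $r<m(S)$. Then every copy of $S$ in $\Gamma$ acts trivially on the set of $r$ simple factors of $X/Y$. The group $\Gamma=GL$ is generated by such copies, so each simple factor is normal in $\Gamma/Y$. As $X/Y$ is a chief factor, $r=1$, a contradiction.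
\end{proof}

The main part of the paper is the proof of the following statement, in which $n$ is not restricted.

\begin{proposition}\label{prop:main}
If every nonabelian chief factor of $\Gamma$ is simple, then $(B,+)\cong S^n$.
\end{proposition}

The hypothesis cannot be dropped. In the skew braces of Theorem~\ref{thm:counter} the group $L$ acts on $N\cong K$ by inner automorphisms, so the base group $S^m$ is a minimal normal subgroup of $\Gamma$, and it is not simple.

\begin{proof}[Proof of Theorem~\ref{thm:rigid} and of Theorem~\ref{thm:general}(1),(2), assuming Proposition~\ref{prop:main}]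
Suppose $(B,+)\not\cong S^n$. By Proposition~\ref{prop:main}, $\Gamma$ has a nonabelian chief factor $T^r$ with $r>1$, and Lemmas~\ref{lem:embed} and~\ref{lem:range} give all the properties in Theorem~\ref{thm:general}(1). In particular $m(S)<n$, which proves Theorem~\ref{thm:rigid}; this is the only place where the bound $n\le m(S)$ is used. If $(B,+)$ were solvable, it would not be isomorphic to $S^n$, and (1) would give a nonabelian simple section of the solvable group $N$. This proves (2).
\end{proof}

\section{Two model cases}\label{sec:models}

Proposition~\ref{prop:main} has to exclude solvable normal subgroups of $\Gamma$, and simple sections $T$ larger than $S$. Two arguments do this, and each can be seen for $S=A_5$.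

\begin{example}[affine actions]\label{ex:affine}
Let $(B,\cdot)\cong A_5$. We show that $(B,+)\cong A_5$. A group of order $60$ is solvable or isomorphic to $A_5$, so suppose that $(B,+)$ is solvable. Then its abelianization is nontrivial, and reducing it modulo a prime divisor $p$ of its order gives a characteristic subgroup $B_0$ with $(B,+)/B_0\cong\mathbb F_p^d$, $d\ge1$. Each $\lambda_a$ preserves $B_0$ and induces a linear map on the quotient, and $t_a$ induces a translation. So $G\cong A_5$ acts on $\mathbb F_p^d$ by affine maps, transitively, and faithfully because it is simple. Now $p^d$ divides $60$ and $p^d\ge m(A_5)=5$, so $p^d=5$. But the group of affine maps $v\mapsto \beta+\alpha v$ of $\mathbb F_5$ has order $20$ and cannot contain $A_5$.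
\end{example}

The reason for the contradiction is that a transitive action on $p^d$ points makes $d$ small, while a faithful linear action on $\mathbb F_p^d$ makes $d$ large. Section~\ref{sec:affine} proves this for products of simple groups.

\begin{example}[central extensions]\label{ex:schur}
Let $(B,\cdot)\cong A_5^2$. Can $N$ have a normal subgroup $R$ of order $10$ with $N/R\cong A_6$? The orders agree, $3600=10\cdot360$, and modulo $R$ there is no obstruction. Indeed, let $A\cong A_5$ be a point stabilizer in $A_6$ and let $C\cong A_5$ be $PSL_2(5)$ acting transitively on the six points of the projective line over $\mathbb F_5$. Then $A_6=AC$ and $|A\cap C|=60^2/360=10$. In $E=A_6\times A_5$ take $\bar G=A\times A_5$ and $\bar L=\{(\varphi(s),s):s\in A_5\}$ for an isomorphism $\varphi\colon A_5\to C$. Then $\bar G\cap\bar L\cong A\cap C$ has order $10$, and $|\bar G\bar L|=60^3/10=|E|$. So $E=\bar G\bar L$ has the shape that $\Gamma/R$ would have.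

Nevertheless no such skew brace exists. The subgroup $R$ is the largest solvable normal subgroup of $N$, so it is normal in $\Gamma$. The automorphism group of a group of order $10$ has order $4$ or $20$ and is solvable, so the perfect group $\Gamma$ centralizes $R$. In the same way $\Gamma/R$ induces only inner automorphisms on $N/R\cong A_6$, by (F1), so $\Gamma/R$ is the direct product of $N/R$ and its centralizer, which is isomorphic to $\Gamma/N\cong A_5^{n'}$. By (T6) the central subgroup $R$ is a quotient of $M(A_6\times A_5^{n'})$, whose order $6\cdot2^{n'}$ is prime to $5$ by (F4). This contradicts $|R|=10$.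
\end{example}

In the second example $|\bar G\cap\bar L|=|R|$. This equality holds in general and links the top of $\Gamma$ to its solvable radical. Section~\ref{sec:graph} determines the possible intersections, and Section~\ref{sec:chain} lets the intersection act affinely on the chief factors inside $R$.

\section{Transitive affine actions}\label{sec:affine}

An \emph{affine map} of $V=\mathbb F_p^d$ is a map $g\colon v\mapsto \beta+\alpha v$ with $\beta\in V$ and $\alpha\in GL(V)$. Sending $g$ to its \emph{linear part} $\alpha$ is a homomorphism whose kernel is the abelian group of translations $t_u\colon v\mapsto u+v$, and $gt_ug^{-1}=t_{\alpha u}$. A group of affine maps whose linear parts preserve a subspace $V'$ acts by affine maps on $V/V'$.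

For a nonabelian simple group $X$ and a prime $p$ let $\delta_p(X)$ be the least degree of a nontrivial, hence faithful, representation of $X$ over $\overline{\mathbb F}_p$. Since $X$ is nonabelian, $\delta_p(X)\ge2$.

\begin{lemma}\label{lem:degree}
Let $X\not\cong PSL_2(7)$ be a nonabelian simple group with a subgroup of index $p^a$, where $p$ is prime and $a\ge1$. Then $a<\delta_p(X)$.
\end{lemma}

\begin{proof}
Write $\delta=\delta_p(X)$. For $a=1$ the claim is $\delta\ge2$. Let $a\ge2$. We go through the list (F2), in which $PSL_2(11)$ with index $11$, $M_{11}$ and $M_{23}$ have $a=1$. In each case we bound $\delta$ from below with (T3).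

\emph{$X=A_k$, $k=p^a$, $p$ odd.} The products of an even number of transpositions chosen from $(k-1)/2$ disjoint ones form an elementary abelian $2$-group of rank $(k-3)/2$. So $\delta\ge(3^a-3)/2>a$ for $a\ge2$.

\emph{$X=A_k$, $k=2^a$, $a\ge4$.} The group generated by $\lfloor k/3\rfloor$ disjoint $3$-cycles gives $\delta\ge(2^a-2)/3>a$. The value $a=2$ gives $A_4$, which is not simple.

\emph{$X=A_8$, $p=2$, $a=3$.} Suppose that $\delta\le3$. Adding trivial summands, we get a faithful representation of degree exactly $3$. The element $x=(1\,2\,3)$ is diagonalizable with eigenvalues among $1,\omega,\omega^2$, where $\omega$ is a primitive cube root of unity. It is conjugate to $x^{-1}$ by $(1\,2)(4\,5)$, so $\omega$ and $\omega^2$ have the same multiplicity, which is positive as $x$ acts nontrivially. So the eigenvalues are $1,\omega,\omega^2$, each once, and the centralizer of $x$ in $GL_3(\overline{\mathbb F}_2)$ is abelian. But $x$ centralizes the alternating group on $\{4,\dots,8\}$. Hence $\delta\ge4$.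

In the linear cases $p^a=1+q+\dots+q^{k-1}$, so $p\nmid q$. Fix a nontrivial character $\psi\colon(\mathbb F_q,+)\to\overline{\mathbb F}_p^\times$. For an $\mathbb F_q$-space $U$ of finite dimension, the map $\phi\mapsto\psi\circ\phi$ from the dual space to the character group of $U$ is injective, since a nonzero functional is onto $\mathbb F_q$; both sides have $|U|$ elements, so it is bijective.

\emph{$X=PSL_2(q)$, $p^a=q+1$.} Let $U\cong\mathbb F_q$ be the image of the upper unitriangular matrices. The matrix $\operatorname{diag}(\tau,\tau^{-1})$ acts on $U$ as multiplication by $\tau^2$. The nontrivial characters are $u\mapsto\psi(\gamma u)$ with $\gamma\ne0$, so their orbits under these matrices have as many elements as there are nonzero squares, and $\delta\ge(q-1)/\gcd(2,q-1)$. If $q$ is odd, then $p=2$ and $q=2^a-1$. For $a\ge4$ we get $\delta\ge2^{a-1}-1>a$; $a=3$ gives the excluded group $PSL_2(7)$; and $a=2$ gives $PSL_2(3)$, which is not simple. If $q$ is even, then $p\ge3$ and $\delta\ge p^a-2>a$.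

\emph{$X=PSL_k(q)$, $k\ge3$.} The matrices $\left(\begin{smallmatrix}1&u\\0&g\end{smallmatrix}\right)$ with $u\in\mathbb F_q^{k-1}$ and $g\in SL_{k-1}(q)$ form a subgroup of $SL_k(q)$ that contains no nontrivial scalar, so it embeds in $X$. Let $U$ consist of the matrices with $g=1$. Conjugation by $\operatorname{diag}(1,g)$ sends $u$ to $ug^{-1}$, and $SL_{k-1}(q)$ is transitive on the nonzero functionals on $U$ because $k-1\ge2$. So $\delta\ge y-1$ with $y=q^{k-1}\ge4$. Since $2^a\le p^a<yq/(q-1)\le2y$ and $y\le2^{y-2}$, we get $a<1+\log_2y\le y-1\le\delta$.

\emph{$X=PSU_4(2)$, $p=3$, $a=3$.} Take the subgroup $\mathbb F_2^4\rtimes A_5$ of (F5). The kernel of a nontrivial character of $\mathbb F_2^4$ fixed by $A_5$ would be an invariant hyperplane, contrary to irreducibility. So every orbit on nontrivial characters has length at least $m(A_5)=5$, and $\delta\ge5>3$.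
\end{proof}

The lemma fails for $PSL_2(7)\cong GL_3(2)$: this group acts transitively on the $2^3$ points of the projective line over $\mathbb F_7$ and has a faithful representation of degree $3$ in characteristic $2$. For this reason $PSL_2(7)$ is treated separately in Section~\ref{sec:remaining}.

In the application the acting group is a direct product of simple groups and a solvable group, and by (T2) the solvable group can be replaced by a Sylow $p$-subgroup. This explains the form of the next statement.

\begin{proposition}\label{prop:affine}
Let $X=X_1\times\dots\times X_k$ with each $X_j$ nonabelian simple and $X_j\not\cong PSL_2(7)$, let $Q$ be a $p$-group, and let $X\times Q$ act transitively on $V=\mathbb F_p^d$ by affine maps. Then $X$ acts trivially on $V$. If $Q=1$, then $V=0$.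
\end{proposition}

\begin{proof}
We use twice that a perfect group acting by translations acts trivially, the group of translations being abelian.

\emph{The case $Q=1$.} Suppose $d\ge1$. The kernel of the action is a subproduct; discarding it, we may assume that $X$ acts faithfully, and $k\ge1$ since $X$ is transitive on more than one point. The kernel of the linear action of $X$ is a subproduct acting by translations, hence trivial, so the linear action is faithful as well.

Let $H$ be the stabilizer of $0$. By (T2), $|X_j:X_j\cap H|=p^{a_j}$ with $a_j\ge0$, and $a_j<\delta_p(X_j)$ by Lemma~\ref{lem:degree} (trivially if $a_j=0$). Since $H\ge\prod_j(X_j\cap H)$, we have $p^d=|X:H|\le p^{\sum a_j}$, so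
\[
d\le\sum_j a_j<\sum_j\delta_p(X_j).
\]
For the opposite inequality consider the composition factors of the module $V\otimes\overline{\mathbb F}_p$. For such a factor $W$ let $J(W)$ be the set of $j$ for which $X_j$ acts nontrivially on $W$. If $J(W)\neq\emptyset$, then (T5) gives
\[
\dim W\ge\prod_{j\in J(W)}\delta_p(X_j)\ge\sum_{j\in J(W)}\delta_p(X_j),
\]
because $\alpha\beta\ge \alpha+\beta$ for $\alpha,\beta\ge2$. Each $j$ lies in some $J(W)$, since otherwise $X_j$ would be a $p$-group by (T4). Summing over the composition factors gives $d\ge\sum_j\delta_p(X_j)$, a contradiction. So $V=0$.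

\emph{The general case.} It suffices to show that the linear action of $X$ is trivial. Using the linear action of $Q$, put $V^0=V$ and $V^{i+1}=[V^i,Q]$. These subspaces are stable under the linear actions of $Q$ and of $X$, which commute, and they descend to $0$ by (T4).

On $V^0/V^1$ the group $Q$ has trivial linear part, so it acts by translations $t_u$, where $u$ runs over an additive subgroup $U$, that is, a subspace. An element $x\in X$ with linear part $\alpha$ commutes with $t_u$, so $\alpha u=u$: the linear action of $X$ on $U$ is trivial. On $(V^0/V^1)/U$ the group $Q$ acts trivially, so $X$ alone acts transitively by affine maps, and this space is $0$ by the first case. Thus $V^0/V^1=U$, and $X$ is linearly trivial on $V^0/V^1$.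

Suppose $X$ is linearly trivial on $V^i/V^{i+1}$. Writing $x$ and $\sigma$ for the linear parts of $x\in X$ and $\sigma\in Q$, we have for $v\in V^i$
\[
x(\sigma v-v)-(\sigma v-v)=(\sigma-1)(xv-v)\in[V^{i+1},Q]=V^{i+2}.
\]
The vectors $\sigma v-v$ span $V^{i+1}$, so $X$ is linearly trivial on $V^{i+1}/V^{i+2}$. By induction and (T4) the linear image of $X$ is a $p$-group. It is perfect, hence trivial.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}(3)]
If $(B,+)$ is not perfect, then, exactly as in Example~\ref{ex:affine}, it has a characteristic subgroup $B_0$ with $(B,+)/B_0\cong\mathbb F_p^d$, $d\ge1$, and $G\cong S^n$ acts on this quotient transitively by affine maps. For $S\not\cong PSL_2(7)$ this contradicts Proposition~\ref{prop:affine} with $Q=1$.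
\end{proof}

\section{The quotient by the solvable radical}\label{sec:graph}

We begin the proof of Proposition~\ref{prop:main}. For the rest of the paper, every nonabelian chief factor of $\Gamma$ is assumed to be simple. Let $R$ be the \emph{solvable radical} of $\Gamma$, its largest solvable normal subgroup. Put $E=\Gamma/R$, denote images in $E$ by a bar, and let $D=\bar G\cap\bar L$.

\begin{lemma}\label{lem:E}
The group $E$ is a direct product $T_1\times\dots\times T_s$ of nonabelian simple groups. Moreover $R\le N$, the maps $G\to\bar G$ and $L\to\bar L$ are isomorphisms, $E=\bar G\bar L$, and $|D|=|R|$.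
\end{lemma}

\begin{proof}
The group $E$ has no nontrivial solvable normal subgroup, so its minimal normal subgroups $T_1,\dots,T_s$ are nonabelian. They are chief factors of $\Gamma$, hence simple by hypothesis; this is the only use of the hypothesis. They generate their direct product $\Sigma$. The centralizer of $\Sigma$ is normal in $E$; if it were nontrivial it would contain some $T_j$, which would then be abelian. So $E$ acts faithfully on $\Sigma$ by conjugation and normalizes each $T_j$, whence $E/\Sigma$ embeds in $\prod_j\operatorname{Out}(T_j)$. This group is solvable by (F1) and $E/\Sigma$ is perfect, so $E=\Sigma$.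

The image of $R$ in $\Gamma/N\cong S^{n'}$ is a solvable normal subgroup, hence trivial, so $R\le N$. For the same reason $R\cap G=1$, and $R\cap L\le N\cap L=1$. Finally $E=\bar G\bar L$ and $|\Gamma|=|G||L|$ by Lemma~\ref{lem:setup}, so $|D|=|G||L|/|E|=|R|$.
\end{proof}

If $D=1$ and all $T_j\cong S$, then $R=1$, the group $N$ is normal in $\Gamma=E\cong S^s$, and so $N$ is a power of $S$ of order $|S|^n$. It is therefore enough to prove these two statements. For this we need to know how $\bar G$ and $\bar L$ lie in $E$, and we first look at one coordinate at a time.

Let $\pi_j\colon E\to T_j$ be the projection, $A_j=\pi_j(\bar G)$ and $C_j=\pi_j(\bar L)$. These are powers of $S$, possibly trivial, and $T_j=A_jC_j$. If $T_j\cong S$, then each of $A_j,C_j$ is $1$ or $T_j$, and not both are trivial. If $T_j\not\cong S$, then $A_j$ and $C_j$ are proper, since a simple power of $S$ is $S$; hence both are nontrivial. Then $|A_j|$ and $|C_j|$ have the prime divisors of $|S|$, and so does $|T_j|$, which divides $|A_j||C_j|$. By (F3), $A_j\cong C_j\cong S$ and $T_j\cong T^*$, where $(T^*,S)$ is one of the three listed pairs. We call such $j$ \emph{exceptional}.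 The group $T^*$ is determined by $S$.

In all cases $A_j$ is $1$ or isomorphic to $S$. The kernel of $\pi_j$ on $\bar G$ is a subproduct, so at most one simple factor of $\bar G$ has nontrivial image under $\pi_j$, and on that factor $\pi_j$ is injective. The same holds for $\bar L$. This incidence is recorded by a graph.

\begin{definition}
The \emph{vertices} of the graph $\Delta$ are the $n+n'$ simple factors of $\bar G$ and of $\bar L$. Its \emph{edges} are the indices $j=1,\dots,s$, and $j$ is incident with the vertices on which $\pi_j$ is nontrivial. An edge is \emph{full} if it joins a factor of $\bar G$ to a factor of $\bar L$, and a \emph{half-edge} if it is incident with only one vertex. Multiple edges are allowed.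
\end{definition}

Exceptional edges are full. Figure~\ref{fig:graphs} shows four graphs. In (a), $L=1$ and $E=G$. In (b), $\Gamma$ consists of the maps $y\mapsto x+y+z$ and is the direct product of the groups of left and of right translations; $G$ is the second factor and $L$ projects onto both. In (c), $R=N$ and $\bar G=\bar L=E$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05]
\draw (0,0)--node[above]{$S$}(0.9,0);
\fill (0,0) circle (2.5pt);
\node at (0.45,-0.6){(a)};
\draw (2.2,0)--node[above]{$S$}(3.3,0)--node[above]{$S$}(4.2,0);
\fill (2.2,0) circle (2.5pt);
\draw[fill=white] (3.3,0) circle (2.5pt);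
\node at (3.2,-0.6){(b)};
\draw (5.5,0)--node[above]{$A_5$}(6.6,0);
\fill (5.5,0) circle (2.5pt);
\draw[fill=white] (6.6,0) circle (2.5pt);
\node at (6.05,-0.6){(c)};
\draw[very thick] (7.9,0)--node[above]{$A_6$}(9,0);
\draw (9,0)--node[above]{$A_5$}(10.1,0);
\fill (7.9,0) circle (2.5pt);
\fill (10.1,0) circle (2.5pt);
\draw[fill=white] (9,0) circle (2.5pt);
\node at (9,-0.6){(d)};
\end{tikzpicture}
\caption{The graph $\Delta$ of a factorization $E=\bar G\bar L$. Black vertices are simple factors of $\bar G$, white vertices are simple factors of $\bar L$, and an edge is a simple factor of $E$, incident with the vertices that project nontrivially to it. (a) The trivial and (b) the opposite skew brace on $S$; in both $\bar G\cap\bar L=1$. (c) A hypothetical skew brace with multiplicative group $A_5$ and solvable additive group; here $\bar G\cap\bar L\cong A_5$. (d) The factorization of $A_6\times A_5$ in Example~\ref{ex:schur}, with the exceptional edge drawn thick; here $|\bar G\cap\bar L|=10$.}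
\label{fig:graphs}
\end{figure}

For a connected component $c$ of $\Delta$ let $E_c$ be the product of the $T_j$ over the edges $j$ of $c$, let $\bar G_c$ and $\bar L_c$ be the products of the vertices of $c$ that belong to $\bar G$ and to $\bar L$, and let $D_c=\bar G_c\cap\bar L_c$. A vertex $u$ lies in the product of the $T_j$ with $j$ incident to $u$, so $\bar G_c,\bar L_c\le E_c$. Thus $E=\prod_cE_c$, $\bar G=\prod_c\bar G_c$ and $\bar L=\prod_c\bar L_c$ are compatible decompositions. It follows that
\begin{equation}\label{eq:components}
\bar G\cap E_c=\bar G_c,\qquad \bar L\cap E_c=\bar L_c,\qquad E_c=\bar G_c\bar L_c,\qquad D=\prod_cD_c ,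
\end{equation}
where the third equality comes from projecting $E=\bar G\bar L$ to $E_c$, and the fourth holds because the $E_c$-component of an element of $D$ lies in both $\bar G_c$ and $\bar L_c$.

\begin{lemma}\label{lem:components}
Let $c$ be a component of $\Delta$ with exactly $x$ exceptional edges. Then one of the following holds.
\begin{enumerate}
\item $x=0$, and $D_c=1$ or $D_c\cong S$.
\item $S\cong A_5$, $x=1$ and $|D_c|=10$.
\item $S\cong M_{11}$, and either $x=1$ and $D_c\cong PSL_2(11)$, or $x=2$ and $|D_c|=55$.
\item $S\cong\Omega_7(q)$, $x=1$ and $D_c\cong G_2(q)$.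
\end{enumerate}
In particular, if $D=1$, then $T_j\cong S$ for all $j$.
\end{lemma}

\begin{proof}
An element $z\in D_c$ lies in both products $\bar G_c$ and $\bar L_c$, so it has a component $z_u\in u$ at every vertex $u$ of $c$. If $j$ is a full edge joining $u$ and $u'$, then $\pi_j(z_u)=\pi_j(z)=\pi_j(z_{u'})$, and $\pi_j$ is injective on $u$ and on $u'$. So $z_u=1$ if and only if $z_{u'}=1$. Since $c$ is connected, $z_u=1$ for one vertex implies $z=1$. Hence $z\mapsto z_u$ embeds $D_c$ in $u\cong S$ for every vertex $u$ of $c$, and $\pi_j$ embeds $D_c$ in $A_j\cap C_j$ for every edge $j$ of $c$. (For a half-edge $A_j\cap C_j=1$, so a component with a half-edge has $D_c=1$.)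

Let $c$ have $v$ vertices and $e$ edges, half-edges included. If $x=0$, then $|D_c|=|\bar G_c||\bar L_c|/|E_c|=|S|^{v-e}$, and $D_c$ embeds in $S$; this gives (1). Let $x\ge1$ and $\rho=|T^*|/|S|>1$. Then $|D_c|=|S|^{v-e}\rho^{-x}\ge1$ forces $e\le v-1$. A connected graph on $v$ vertices has at least $v-1$ full edges, so $e=v-1$ and
\[
|D_c|=|S|/\rho^{x}.
\]
In each case below $\rho$ is an integer, so if $\rho^{x_0}$ does not divide $|S|$, then $x<x_0$.

If $S\cong A_5$, then $\rho=360/60=6$, and $36\nmid60$. So $x=1$ and $|D_c|=10$.

If $S\cong M_{11}$, then $\rho=95040/7920=12$ and $7920=12^2\cdot55$. So either $x=1$ and $D_c$ is a subgroup of order $660$ of $M_{11}$, isomorphic to $PSL_2(11)$ by (F5), or $x=2$ and $|D_c|=55$.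

If $S\cong\Omega_7(q)$, then $\rho=q^3(q^4-1)/\epsilon$ and $|S|/\rho=q^6(q^2-1)(q^6-1)$, so
\[
|S|/\rho^2=\frac{\epsilon\,q^3(q^6-1)}{q^2+1}.
\]
Now $q$ is prime to $q^2+1$ and $q^6-1\equiv-2\pmod{q^2+1}$. If the quotient were an integer, $q^2+1\ge5$ would divide $2\epsilon\le4$, which is impossible. So $x=1$. For the exceptional edge $j$ the group $A_j\cap C_j$ has order $|S|^2/|T^*|=|S|/\rho=|D_c|$, so $D_c\cong A_j\cap C_j\cong G_2(q)$ by (F3).

In (2)--(4) we have $D_c\neq1$, which gives the last statement.
\end{proof}

Proposition~\ref{prop:main} is now reduced to the statement $D=1$.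

\section{The intersection $D$ is trivial}\label{sec:chain}

\subsection{A chain of affine actions}\label{sec:chainsub}

In Example~\ref{ex:affine} the whole group $G$ acted on a quotient of $N$. In general $R$ lies below the nonsolvable part of $N$ and $G$ does not act transitively on its sections. The equality $|D|=|R|$ suggests that $D$ takes the place of $G$, and that its subgroups act on the successive layers of $R$.

Let $R=R_0>R_1>\dots>R_k=1$ be part of a chief series of $\Gamma$. The factors $V_i=R_i/R_{i+1}$ are solvable chief factors, so $V_i\cong\mathbb F_{p_i}^{d_i}$ with $p_i$ prime; we write $V_i$ additively. Put $D_i=G\cap R_iL$. An element $g\in G$ lies in $RL$ if and only if $\bar g\in\bar L$, so the isomorphism $G\to\bar G$ maps $D_0$ onto $D$, and we identify the two groups.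

\begin{lemma}\label{lem:chain}
We have $D=D_0\ge D_1\ge\dots\ge D_k=1$ and $|D_i|=|R_i|$. For $0\le i<k$ the group $D_i$ acts transitively on $V_i$ by affine maps, and the stabilizer of $0$ is $D_{i+1}$. If $g=hy\in D_i$ with $h\in R_i$ and $y\in L$, then $g$ sends $0$ to $hR_{i+1}$, and its linear part is conjugation by $g$.
\end{lemma}

\begin{proof}
Since $G\cdot R_iL=\Gamma$, $R_i\cap L=1$ and $|\Gamma|=|G||L|$, we get $|D_i|=|G||R_i||L|/|\Gamma|=|R_i|$. The group $R_iL$ acts by left multiplication on the left cosets of its subgroup $R_{i+1}L$, and $wR_{i+1}\mapsto wR_{i+1}L$ is a bijection from $V_i$ to the set of these cosets. For $h,w\in R_i$ and $y\in L$,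
\[
hy\cdot wR_{i+1}L=h\,(ywy^{-1})\,R_{i+1}L ,
\]
so $hy$ acts on $V_i$ as conjugation by $y$ followed by the translation by $hR_{i+1}$. As $V_i$ is abelian, $h$ centralizes $V_i$, and conjugation by $y$ and by $hy$ agree on $V_i$. The stabilizer of $0$ in $R_iL$ is $R_{i+1}L$, so in $D_i$ it is $D_{i+1}$. Its index is $|R_i|/|R_{i+1}|=|V_i|$, so $D_i$ is transitive.
\end{proof}

Suppose from now on that $D\neq1$. We derive a contradiction in three steps. In the first two, a nonabelian simple normal subgroup of $D$, or a product of such, is shown to fix $0$ at every level of the chain and so to survive down to $D_k=1$.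

\subsection{The case $S\cong\Omega_7(q)$}

By Lemma~\ref{lem:components} some $D_c$ is isomorphic to $\Omega_7(q)$ or $G_2(q)$. Let $F=D_c'$ be its commutator subgroup, which is $D_c$ itself unless $D_c\cong G_2(2)$, when $F\cong PSU_3(3)$. Then $F$ is simple and normal in $D$. By the list of isomorphisms between finite simple groups, none of $\Omega_7(q)$, $G_2(q)$ with $q\ge3$, and $PSU_3(3)$ is isomorphic to a group in (F2), so $F$ has no proper subgroup of prime-power index. If $F\le D_i$ with $i<k$, then $F$ is normal in $D_i$, and by (T2) the length of the orbit of $0\in V_i$ under $F$ is a power of $p_i$. So $F$ fixes $0$, that is, $F\le D_{i+1}$. By induction $F\le D_k=1$, a contradiction.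

\subsection{Simple components when $S\not\cong\Omega_7(q),\,PSL_2(7)$}

Now $S$ may have subgroups of prime-power index, and we use that the actions are affine. By Lemma~\ref{lem:components}, $D=X\times Y$, where $X$ is the product of the $D_c$ that are nonabelian simple (isomorphic to $S$, or to $PSL_2(11)$ if $S\cong M_{11}$), and $Y$ is the product of the $D_c$ of order $10$ if $S\cong A_5$ and of order $55$ if $S\cong M_{11}$; for all other $S$, $Y=1$.

Suppose $X\neq1$, and let $i$ be maximal with $X\le D_i$; then $i<k$. Since $X\le D_i\le X\times Y$, we have $D_i=X\times Y_i$ with $Y_i=Y\cap D_i$. Let $Q$ be a Sylow $p_i$-subgroup of $Y_i$. Then $X\times Q$ has index prime to $p_i$ in $D_i$, so it is transitive on $V_i$ by (T2). No factor of $X$ is isomorphic to $PSL_2(7)$, so $X$ acts trivially on $V_i$ by Proposition~\ref{prop:affine}. Hence $X\le D_{i+1}$, contrary to the choice of $i$. Thus $X=1$ and $D=Y\ne1$, which forces $S\cong A_5$ or $S\cong M_{11}$.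

\subsection{The remaining cases}\label{sec:remaining}

We are left with the following possibilities, where $b\ge1$ is the number of components with $D_c\neq1$ and $|R|=|D|$.
\begin{enumerate}
\item[(i)] $S\cong PSL_2(7)$, all $T_j\cong S$, each $|D_c|\in\{1,168\}$, and $|R|=168^b$.
\item[(ii)] $S\cong A_5$, each $T_j$ is $A_5$ or $A_6$, each $|D_c|\in\{1,10\}$, and $|R|=10^b$.
\item[(iii)] $S\cong M_{11}$, each $T_j$ is $M_{11}$ or $M_{12}$, each $|D_c|\in\{1,55\}$, and $|R|=55^b$.
\end{enumerate}
Proposition~\ref{prop:affine} does not apply in (i), and it says nothing in (ii) and (iii), where $D$ has no nonabelian simple factor. As in Example~\ref{ex:schur} we use the action of the whole group $\Gamma$ on one layer $V=V_i$, of dimension $d$ over $\mathbb F_p$. The plan is a count. Each component contributes a factor at most $p$ to the orbit of $0$. A component that centralizes $V$ contributes nothing, because of the Schur multipliers. So at least $d$ components act nontrivially on $V$, and these do not fit into $SL_d(p)$. Example~\ref{ex:schur} is the case $d=1$, where $SL_1(p)$ is trivial.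

\emph{Choice of the layer.} Choose an index $i$ and primes $p=p_i$ and $\ell\neq p$ as follows. In (i), $i$ is minimal with $p_i$ odd, so $p\in\{3,7\}$, and $\ell$ is the other element of $\{3,7\}$. In (ii), $i$ is minimal with $p_i=5$, and $\ell=3$. In (iii), $i$ is minimal with $p_i=11$, and $\ell=3$. By minimality $R/R_i$ is a $2$-group in (i) and (ii) and a $5$-group in (iii). In all three cases:
\begin{enumerate}
\item[(a)] $|R/R_i|$ is prime to $p$ and to $\ell$;
\item[(b)] $p^2$ does not divide $|D_c|$, for every $c$;
\item[(c)] $p$ does not divide $|M(T_j)|$, for every $j$, by (F4);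
\item[(d)] $\ell$ divides $|T_j|$, for every $j$.
\end{enumerate}
Put $V=V_i$, $d=d_i\ge1$ and $\tilde\Gamma=\Gamma/R_{i+1}$, so that $V$ is a normal subgroup of $\tilde\Gamma$. For a component $c$ let $G_c\le G$ and $L_c\le L$ be the subgroups that map onto $\bar G_c$ and $\bar L_c$, and let $U_c$ be the image of $\langle G_c,L_c\rangle$ in $\tilde\Gamma$. The group $U_c$ is perfect, and its image in $E$ is $E_c$ by \eqref{eq:components}.

\begin{lemma}\label{lem:claim}
If $U_c$ centralizes $V$, then $D_i\cap G_c$ acts trivially on $V$ in the affine action of Lemma~\ref{lem:chain}.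
\end{lemma}

\begin{proof}
We first show that $Z=U_c\cap V$ is trivial. It is a central $p$-subgroup of $U_c$. Let $K=U_c\cap(R/R_{i+1})$ be the kernel of the map $U_c\to E_c$. Then $Z\le K$, and $K/Z$ embeds in $R/R_i$, so its order is prime to $p$ by (a). By the Schur--Zassenhaus theorem $Z$ has a complement $O$ in $K$, and $K=Z\times O$ because $Z$ is central. The subgroup $O$ consists of the elements of $K$ of order prime to $p$, so it is characteristic in $K$ and normal in $U_c$. Now $U_c/O$ is perfect, its subgroup $K/O\cong Z$ is central, and the quotient is $E_c$. By (T6) and (F4), $Z$ is a quotient of $M(E_c)\cong\prod_{j\in c}M(T_j)$, which has order prime to $p$ by (c). So $Z=1$.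

Let $g=hy\in D_i\cap G_c$ with $h\in R_i$ and $y\in L$. Modulo $R$ we have $\bar y=\bar g\in E_c\cap\bar L=\bar L_c$, so $y\in L_c$. Hence $h=gy^{-1}\in\langle G_c,L_c\rangle\cap R_i$, and $hR_{i+1}\in Z=1$: the map $g$ fixes $0$. Its linear part is conjugation by $gR_{i+1}\in U_c$, which is trivial on $V$.
\end{proof}

Let $w$ be the number of components $c$ such that $U_c$ does not centralize $V$.

\emph{The inequality $d\le w$.} Let $\Pi$ be a Sylow $p$-subgroup of $D_i$. Since $|D_0:D_i|=|R:R_i|$ is prime to $p$, it is also a Sylow $p$-subgroup of $D_0=\prod_c(D_0\cap G_c)$, where $D_0\cap G_c\cong D_c$. A Sylow subgroup of a direct product is the product of its intersections with the factors, so $\Pi=\prod_c(\Pi\cap G_c)$, and $|\Pi\cap G_c|\le p$ by (b). By Lemma~\ref{lem:claim} at most $w$ of these factors act nontrivially on $V$, so $\Pi$ induces on $V$ a permutation group of order at most $p^w$. As $\Pi$ is transitive on $V$ by (T2), $p^d\le p^w$.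

\emph{The inequality $w\le d-1$.} Let $\hat\Gamma\le GL_d(p)$ be the group induced on $V$ by conjugation by $\Gamma$. It is perfect, so $\hat\Gamma\le SL_d(p)$. Let $P$ be the image of $R$ in $\hat\Gamma$. Since $R_i$ acts trivially on $V$, the solvable group $P$ is a quotient of $R/R_i$ and has order prime to $\ell$ by (a). The group $\hat\Gamma/P$ is a quotient of $E$ by a subproduct, so $\hat\Gamma/P\cong\prod_{j\in J}T_j$ for a set $J$ of edges, and $E_c$ maps onto $\prod_{j\in J\cap c}T_j$. If $U_c$ does not centralize $V$, its image in $\hat\Gamma$ is a nontrivial perfect group, which cannot lie in $P$. So its image in $\hat\Gamma/P$, which is the image of $E_c$, is nontrivial, and $J$ contains an edge of $c$. Hence $|J|\ge w$. As $|P|$ is prime to $\ell$, a Sylow $\ell$-subgroup of $\hat\Gamma$ maps isomorphically onto a Sylow $\ell$-subgroup of $\prod_{j\in J}T_j$, and by (d) it contains an elementary abelian subgroup of rank $|J|$. By (T3), $|J|\le d-1$.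

The two inequalities contradict each other. Hence $D=1$ in all cases. By Lemma~\ref{lem:components} all $T_j$ are isomorphic to $S$, and by the remark after Lemma~\ref{lem:E} we conclude that $(B,+)\cong N\cong S^n$. This proves Proposition~\ref{prop:main}, and with it Theorems~\ref{thm:rigid} and~\ref{thm:general}. \hfill$\square$

\begin{thebibliography}{9}

\bibitem{BP}
Baddeley and Praeger, \emph{On classifying all full factorisations and multiple-factorisations of the finite almost simple groups}, J. Algebra 204 (1998).

\bibitem{Damele}
Marco Damele, \emph{A rigidity theorem for skew braces with multiplicative group $S\times T$}, arXiv:2603.17805 (2026).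

\bibitem{Guralnick}
Guralnick, \emph{Subgroups of prime power index in a simple group}, J. Algebra 81 (1983).

\bibitem{Kleidman}
Kleidman, J. Algebra 110 (1987).

\bibitem{LPS}
Liebeck, Praeger and Saxl, Mem. AMS 432 (1990).

\end{thebibliography}
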